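\title{Large independent sets in flag spheres from three joined paths}

\begin{abstract}
Let $\alpha(d,n)$ be the largest independence number of the graph of a flag simplicial $(d-1)$-sphere on $n$ vertices. We prove that $n-\alpha(d,n)\le\sqrt{15}\,\sqrt n+O(n^{1/4})$ for every fixed $d\ge4$. This disproves the conjecture that $(n-\alpha(d,n))/\sqrt n$ tends to $4$ for $d=4,5$. The constant $4$ comes from joining two paths in a $3$-sphere and subdividing a quarter of the edges between them. We join three paths pairwise, and restore flagness by a suitable choice of the subdivided edges and by splitting every second vertex of the third path.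
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{simplicial $(d-1)$-sphere} is a finite simplicial complex $\Delta$ whose geometric realization is homeomorphic to $S^{d-1}$. It is \emph{flag} if every set of vertices that are pairwise joined by edges is a face; a flag complex is thus determined by its graph ($1$-skeleton). A set of vertices is \emph{independent} if no two of them span an edge, and $\alpha(\Delta)$ is the largest size of an independent set. Let $\alpha(d,n)$ be the maximum of $\alpha(\Delta)$ over all flag simplicial $(d-1)$-spheres on $n$ vertices, and put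
\[
\delta_d(n)=n-\alpha(d,n).
\]
The complement of an independent set meets every edge, so $\delta_d(n)$ is the smallest number of vertices that can meet all edges of a flag $(d-1)$-sphere on $n$ vertices.

In low dimension $\delta_d(n)$ is linear in $n$. A flag $1$-sphere is a cycle of length $n\ge4$, so $\alpha(2,n)=\lfloor n/2\rfloor$. In a flag $2$-sphere the neighbors of a vertex form a cycle of length at least $4$, and the edges at an independent set $I$ form a bipartite planar graph; hence $4|I|\le 2n-4$. A $3$-sphere has more room: the join of two paths is a $3$-dimensional ball whose graph contains a complete bipartite graph, and quadratically many of these edges can be subdivided by pairwise nonadjacent vertices. Then almost all vertices are independent, and the question is the second-order term.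

The problem treated here comes from De Loera, Fang, Lu, Wei and Zheng \cite{DFLWZ}. It is known that $\alpha(d,n)\ge n-4\sqrt n+O(1)$ for all $d\ge 4$, and that for $d=4,5$
\begin{equation}\label{eq:known}
\sqrt{12}\le \liminf_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le \limsup_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le 4 .
\end{equation}
The conjecture posed in \cite{DFLWZ} is that the upper bound is the truth:
\begin{equation}\label{eq:conj}
\lim_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}=4\qquad\text{for } d=4,5 .
\end{equation}
Section~\ref{sec:two} shows why $4$ is the natural guess: it is the best constant that the join of two paths can give. We prove that \eqref{eq:conj} is false for both values of $d$.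

\begin{theorem}\label{thm:main}
For every fixed $d\ge4$,
\[
\delta_d(n)\le\sqrt{15}\,\sqrt n+O(n^{1/4}).
\]
Hence $\limsup_{n\to\infty}\delta_d(n)/\sqrt n\le\sqrt{15}<4$.
\end{theorem}

The proof is a construction and does not use \eqref{eq:known}. Together with the lower bound in \eqref{eq:known}, the theorem gives for $d=4,5$
\[
\sqrt{12}\le\liminf_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le\limsup_{n\to\infty}\frac{\delta_d(n)}{\sqrt n}\le\sqrt{15}\approx3.873 .
\]
We do not claim that $\sqrt{15}$ is optimal.

\section{Edge subdivisions and missing faces}\label{sec:tools}

For a simplicial complex $K$ we write $V(K)$ for its vertex set, $u\sim u'$ if $\{u,u'\}\in K$, and often $uu'$ for the edge $\{u,u'\}$. A \emph{clique} is a set of pairwise adjacent vertices. The \emph{link} of a face $\sigma$ is $\operatorname{lk}_K(\sigma)=\{\rho\in K:\rho\cap\sigma=\emptyset,\ \rho\cup\sigma\in K\}$. The \emph{join} of complexes $A,B$ on disjoint vertex sets is $A*B=\{\sigma\cup\tau:\sigma\in A,\ \tau\in B\}$. For a finite set $\sigma$, let $\langle\sigma\rangle$ be the complex of all subsets and $\partial\sigma$ the complex of all proper subsets of $\sigma$; thus $\partial\{u,u'\}$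 consists of two nonadjacent points, and $v*A$ abbreviates the cone $\langle v\rangle*A$. Paths and cycles are regarded as $1$-dimensional complexes; such a subgraph is \emph{induced} if $K$ has no further edge among its vertices. We use the standard facts that the join of an $a$-sphere and a $b$-sphere is an $(a+b+1)$-sphere and that the link of an edge in a simplicial $3$-sphere is a cycle.

The complexes in our construction are not flag until the last step, so we keep track of the failure of flagness. A \emph{missing face} of $K$ is a minimal set of vertices that is not a face; it is \emph{bad} if it has at least three elements. A bad missing face is a clique that is not a face, and every clique that is not a face contains a bad missing face. So $K$ is flag if and only if it has no bad missing face.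

The \emph{subdivision} of an edge $e$ of $K$ with a new vertex $v$ is
\[
K'=\{\sigma\in K: e\not\subseteq\sigma\}\ \cup\ \bigl\{\{v\}\cup\tau\cup\rho:\ \tau\subsetneq e,\ \rho\in\operatorname{lk}_K(e)\bigr\}.
\]
Placing $v$ at the midpoint of $e$ identifies the realizations of $K'$ and $K$. The faces of $K'$ on old vertices are the faces of $K$ not containing $e$. In the graph, $e$ is deleted and $v$ is joined to the vertices of $e$ and of $\operatorname{lk}_K(e)$; no edge between old vertices is created.

\begin{lemma}\label{lem:sub}
Let $F$ be a bad missing face of $K'$.
\begin{itemize}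
\item[(a)] If $v\notin F$, then $F$ is a bad missing face of $K$ and $e\not\subseteq F$.
\item[(b)] If $v\in F$, then $F=\{v\}\cup(G\setminus e)$ for a bad missing face $G$ of $K$ with $G\cap e\neq\emptyset$, $|G\setminus e|\ge2$ and $G\setminus e\subseteq V(\operatorname{lk}_K(e))$.
\end{itemize}
In particular, if $K$ is flag, then so is $K'$.
\end{lemma}

\begin{proof}
(a) Since $F$ is a clique of $K'$ and $e\notin K'$, we have $e\not\subseteq F$. A face of $K$ not containing $e$ lies in $K'$, so $F\notin K$. The proper subsets of $F$ are faces of $K'$ on old vertices, hence faces of $K$.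

(b) Put $\mu=F\setminus\{v\}$. Then $|\mu|\ge2$ and $\mu\in K'$, so $\mu\in K$ and $e\not\subseteq\mu$. Suppose that $\mu\cap e=\{a\}$ and put $\rho=\mu\setminus\{a\}$. The proper subset $\{v\}\cup\rho$ of $F$ is a face of $K'$ disjoint from $e$, so $\rho\in\operatorname{lk}_K(e)$. Then $F=\{v,a\}\cup\rho\in K'$, a contradiction. Hence $\mu\cap e=\emptyset$. For $\nu\subsetneq\mu$ we have $\{v\}\cup\nu\in K'$, that is, $\nu\cup e\in K$; taking single vertices for $\nu$ gives $\mu\subseteq V(\operatorname{lk}_K(e))$. On the other hand $\mu\cup e\notin K$, because $F\notin K'$. Let $G\subseteq\mu\cup e$ be a missing face of $K$. It contains $\mu$, since otherwise $G\subseteq\nu\cup e\in K$ for $\nu=G\cap\mu$, and it meets $e$, since $\mu\in K$. So $|G|\ge3$ and $G\setminus e=\mu$.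
\end{proof}

We use subdivisions in two ways: to turn an edge into a long path, and to create independent vertices. To \emph{lengthen} an edge $e=AB$ into a path $\Pi$ with $k\ge1$ edges means to start from $\Pi=\langle e\rangle$ and to subdivide, $k-1$ times, an edge of the current path from $A$ to $B$.

\begin{lemma}\label{lem:long}
Let $L=\operatorname{lk}_K(e)$. Lengthening $e$ into $\Pi$ produces the complex
\[
K^{\Pi}=\{\sigma\in K:e\not\subseteq\sigma\}\cup(\Pi*L).
\]
In $K^\Pi$ the path $\Pi$ is induced, every edge of $\Pi$ has link $L$, and an interior vertex $u$ of $\Pi$ with path neighbors $u^-,u^+$ has link $\partial\{u^-,u^+\}*L$. If $\sigma\cap e=\emptyset$ and $\sigma\cup e\in K$, then $\operatorname{lk}_{K^\Pi}(\sigma)$ arises from $\operatorname{lk}_K(\sigma)$ by lengthening $e$ into $\Pi$.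
\end{lemma}

\begin{proof}
Consider the complex given by the formula. An edge of $\Pi$ is $e$ or contains a new vertex; so a face containing an edge of $\Pi$ or an interior vertex of $\Pi$ is not in the first set and lies in $\Pi*L$. This gives the two links. The path is induced because the first set contains no edge on $V(\Pi)$ and $V(L)\cap V(\Pi)=\emptyset$.

The formula holds for $k=1$. Subdividing an edge $\varepsilon$ of $\Pi$, whose link is $L$, keeps the first set and replaces $\Pi*L$ by $\Pi'*L$, where $\Pi'$ is $\Pi$ with $\varepsilon$ subdivided. So the formula holds for all $k$.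

Let $M=\operatorname{lk}_K(\sigma)$. The faces of $K^\Pi$ containing $\sigma$ are the sets $\sigma\cup\eta$ with $\eta\in M$, $e\not\subseteq\eta$, and the sets $\sigma\cup\pi\cup\rho$ with $\pi\in\Pi$, $\rho\cap\sigma=\emptyset$ and $\sigma\cup\rho\in L$, that is, $\rho\in\operatorname{lk}_M(e)$. This is the formula for $M^\Pi$.
\end{proof}

Two subdivision vertices become adjacent when the first lies in the link of the second edge. The next lemma gives the condition that prevents this.

\begin{lemma}\label{lem:scatter}
Let $\mathcal E$ be a set of edges of $K$ such that no face of $K$ contains two of them. Subdivide the edges $e\in\mathcal E$ one after another, with new vertices $v_e$. In the resulting complex the neighbors of $v_e$ are the vertices of $e$ and of $\operatorname{lk}_K(e)$. In particular the vertices $v_e$ are pairwise nonadjacent.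
\end{lemma}

\begin{proof}
Let $K'$ be an intermediate complex and let $e\ne e'$ be edges of $\mathcal E$ not yet subdivided. Faces of $K'$ on $V(K)$ are faces of $K$, so $e\cup e'\notin K'$. Subdivide $e$. A face of $K'$ containing $e'$ does not contain $e$ and survives. A new face $\{v_e\}\cup\tau\cup\rho$ containing $e'$ would give $e\cup e'\subseteq e\cup\rho\in K'$, which is false. So the faces containing $e'$ do not change, and every edge of $\mathcal E$ still has its original link when it is subdivided. Thus each $v_e$ is created with the stated neighbors, all in $V(K)$, and a later subdivision deletes only an edge on $V(K)$ from the graph and joins its new vertex only to vertices of $K$.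
\end{proof}

The hypothesis cannot be dropped: if $e\cup e'$ is a face and $e$ is subdivided first, then $\{v_e\}\cup e'$ is a face, and $v_{e'}\sim v_e$.

\section{Two paths and the constant $4$}\label{sec:two}

The following operation is the two-path construction, carried out inside one tetrahedron of a given sphere. It explains the conjectured constant, and it will be used again in Section~\ref{sec:alln} to adjust the number of vertices.

\begin{proposition}\label{prop:two}
Let $\Delta$ be a flag $3$-sphere on $n$ vertices with an independent set $I$, and let $h\ge1$. There is a flag $3$-sphere on $n+h^2+4h+2$ vertices with an independent set of size $|I|+h^2$.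
\end{proposition}

\begin{proof}
Let $\{A,B,C,D\}$ be a tetrahedron of $\Delta$. Lengthen $AB$ into a path $a_0a_1\cdots a_{2h+2}$ with $a_0=A$, $a_{2h+2}=B$. The link of $CD$ in $\Delta$ is a cycle containing the edge $AB$, so by Lemma~\ref{lem:long} it is now a cycle $\Lambda'$ containing the $a$-path. Lengthen $CD$ into a path $c_0c_1\cdots c_{2h+2}$. For $0<j<2h+2$ the link of $c_j$ is $\partial\{c_{j-1},c_{j+1}\}*\Lambda'$. So for $1\le i,j\le h$ the pair $a_{2i}c_{2j}$ is an edge with link
\[
\partial\{a_{2i-1},a_{2i+1}\}*\partial\{c_{2j-1},c_{2j+1}\}.
\]
All vertices of this link have odd index, so no face contains two of these $h^2$ edges. Subdivide them all. By Lemma~\ref{lem:scatter} the $h^2$ new vertices are pairwise nonadjacent, and their neighbors lie among $a_1,\dots,a_{2h+1},c_1,\dots,c_{2h+1}$, which are not vertices of $\Delta$ and hence not in $I$. Subdivisions create no edge between old vertices, so $I$ together with the $h^2$ vertices is independent. The result is flag by Lemma~\ref{lem:sub} and has $2(2h+1)+h^2$ more vertices than $\Delta$.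
\end{proof}

Apply this to the join of two $4$-cycles, a flag $3$-sphere on $8$ vertices, with $I=\emptyset$. For $n=h^2+4h+10=(h+2)^2+6$ we get $\delta_4(n)\le 4h+10\le4\sqrt n+2$.

Two paths cannot do better. Let them have $p$ and $q$ vertices, and view an edge $a_ic_j$ as a cell $(i,j)$ of a $p\times q$ board. Two such edges lie in a common face of the join when $|i-i'|\le1$ and $|j-j'|\le1$. So the edges to be subdivided are nonattacking kings, and each $2\times2$ block holds at most one. We pay $p+q$ vertices and gain about $pq/4\le(p+q)^2/16$ independent vertices, which is the ratio $\delta\approx4\sqrt n$.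

\section{A third path: the gain and the obstruction}\label{sec:plan}

A vertex of a path is used more efficiently if it takes part in two joins. Suppose that three paths $P,P',R$ with $2s$ vertices each are joined pairwise and that a quarter of the edges in each join is subdivided. We would pay $6s$ vertices and gain $3s^2$, with ratio $6/\sqrt3=\sqrt{12}$, numerically the lower bound in \eqref{eq:known}.

The obstruction is flagness. A \emph{transversal} $\{a,b,g\}$, with one vertex on each path, is a clique. It is in general not a face: if $a$ and $b$ are interior vertices of $P$ and $P'$, the link of $ab$ in $P*P'$ is already a $4$-cycle, and in a $3$-sphere this is the whole link. So every such transversal has to lose an edge. Color the vertices alternately $x,y$ on $P$, $x',y'$ on $P'$, and $w,\lambda$ on $R$. There are eight types of transversals. Subdividing all edges between one color class of one path and one color class of another, as in Proposition~\ref{prop:two}, destroys two types; three such patterns destroy at most six. Some other operation is needed, and it will cost vertices.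

We choose the patterns so that the surviving transversals all pass through one color class. Subdivide the edges of types $yy'$, $xw$ and $x'w$. A transversal $\{a,b,w\}$ contains such an edge: $aw$ if $a$ is an $x$, $bw$ if $b$ is an $x'$, and $ab$ otherwise. What remains are transversals through the vertices $\lambda$. No subdivided edge uses a vertex $\lambda$, so we are free to replace each $\lambda$ by two vertices $l$ and $q$, where $l$ is adjacent to $P$ but not to $P'$, and $q$ to $P'$ but not to $P$. The path $R$ now costs three vertices per vertex $w$, against two per vertex $x$ or $x'$ on the other paths. With about $2s,2s,2r$ vertices on $P,P',R$ we pay about $4s+3r$ and gain about $s^2+2sr$. The identity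
\begin{equation}\label{eq:opt}
(4s+3r)^2=15(s^2+2sr)+(s-3r)^2
\end{equation}
suggests the choice $s=3r$ and gives the ratio $\sqrt{15}$.

To carry this out we need a $3$-sphere that contains the three joins and has no bad missing faces except transversals (Section~\ref{sec:base}), and a splitting operation that creates no new bad missing faces (Section~\ref{sec:split}). The bookkeeping is done by one property.

\begin{definition}
Let $U_1,U_2,U_3$ be disjoint sets of vertices of $K$. A \emph{transversal} is a triple with one vertex in each $U_i$. We say that $K$ has property $T(U_1,U_2,U_3)$ if no transversal is a face of $K$ and every bad missing face of $K$ is a transversal.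
\end{definition}

\begin{lemma}\label{lem:T}
Let $K$ have property $T(U_1,U_2,U_3)$, and let $K'$ be the subdivision of an edge $e$ with new vertex $v$.
\begin{itemize}
\item[(a)] If $e\subseteq U_i$, then $K'$ has property $T$ with $U_i$ replaced by $U_i\cup\{v\}$.
\item[(b)] If the ends of $e$ lie in two different sets $U_i$, or $e$ is disjoint from $U_1\cup U_2\cup U_3$, then every bad missing face of $K'$ is a bad missing face of $K$ not containing $e$, and $K'$ has property $T(U_1,U_2,U_3)$.
\end{itemize}
\end{lemma}

\begin{proof}
In both cases a transversal on old vertices is not a face of $K$, hence not of $K'$, and a bad missing face of $K'$ without $v$ is, by Lemma~\ref{lem:sub}(a), a bad missing face of $K$ not containing $e$. It remains to consider triples and missing faces that contain $v$.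

(a) Let $i=1$. If $\{v,b,g\}$ with $b\in U_2$, $g\in U_3$ were a face of $K'$, then $\{b,g\}\in\operatorname{lk}_K(e)$, and $\{a,b,g\}$ with $a\in e$ would be a face of $K$. A bad missing face containing $v$ is $\{v\}\cup(G\setminus e)$ for a transversal $G=\{a,b,g\}$ meeting $e$, by Lemma~\ref{lem:sub}(b). As $e\subseteq U_1$, we have $G\cap e=\{a\}$, and the missing face is the new transversal $\{v,b,g\}$.

(b) Suppose that a bad missing face contains $v$, and let $G$ be the transversal given by Lemma~\ref{lem:sub}(b). It meets $e$, so $e$ is not disjoint from the sets $U_i$ and its ends lie in two of them. The vertex $c$ of $G$ in the third set lies in $G\setminus e\subseteq V(\operatorname{lk}_K(e))$. Then the transversal $e\cup\{c\}$ is a face of $K$, a contradiction.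
\end{proof}

Part (b) is the reason for requiring that no transversal be a face: without this condition a subdivision could replace a missing transversal by a new missing triangle through $v$.

\section{A sphere carrying three joins}\label{sec:base}

We start with three paths that are single edges, $12$, $34$ and $56$. Their pairwise joins are the tetrahedra $\{1,2,3,4\}$, $\{3,4,5,6\}$, $\{1,2,5,6\}$. Let $X$ be the complex generated by them: a subset of $\{1,\dots,6\}$ lies in $X$ if and only if it misses one of the sets $\{1,2\},\{3,4\},\{5,6\}$, that is, contains no transversal. In particular all pairs lie in $X$.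

The complex $X$ lies in the $3$-sphere $\Sigma=\partial\{1,3,5\}*\partial\{2,4,6\}$, whose faces are the sets containing neither $\{1,3,5\}$ nor $\{2,4,6\}$ and whose nine tetrahedra are the sets $\{1,\dots,6\}\setminus\{i,j\}$ with $i$ odd and $j$ even. But six of the eight transversals, all except $\{1,3,5\}$ and $\{2,4,6\}$, are faces of $\Sigma$. We remove them by subdividing everything outside $X$. The faces of $\Sigma$ not in $X$ are these six triangles and the six remaining tetrahedra. Retriangulate the faces $\sigma$ of $\Sigma$ in order of increasing dimension: keep $\sigma$ if $\sigma\in X$, and otherwise take the cone from the barycenter $b_\sigma$ over the already triangulated boundary of $\sigma$. The result is a $3$-sphere $K_0$ with $12$ new vertices, and by induction on the dimension its faces are the sets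
\begin{equation}\label{eq:K0}
\tau\cup\{b_{\sigma_1},\dots,b_{\sigma_k}\},\qquad \tau\in X,\quad \sigma_i\in\Sigma\setminus X,\quad \tau\subseteq\sigma_1\subsetneq\dots\subsetneq\sigma_k,\quad k\ge0 .
\end{equation}

\begin{lemma}\label{lem:base}
The sphere $K_0$ contains $X$ and has property $T(\{1,2\},\{3,4\},\{5,6\})$. With $f=b_{\{2,3,5,6\}}$ and $f'=b_{\{1,4,5,6\}}$, the link of the edge $56$ is the $6$-cycle $1,2,f,3,4,f'$, and $f\not\sim f'$.
\end{lemma}

\begin{proof}
By \eqref{eq:K0} the faces of $K_0$ on $\{1,\dots,6\}$ are those of $X$, so no transversal is a face. Also $u\sim b_\sigma$ means $u\in\sigma$ for $u\in\{1,\dots,6\}$, and $b_\sigma\sim b_{\sigma'}$ means that $\sigma,\sigma'$ are comparable. Let $F$ be a clique containing no transversal. Then $\tau=F\cap\{1,\dots,6\}\in X$, the barycenters in $F$ belong to a chain $\sigma_1\subsetneq\dots\subsetneq\sigma_k$, and if $k\ge1$ every vertex of $\tau$ lies in $\sigma_1$. So $F\in K_0$. A bad missing face is a clique that is not a face; it therefore contains a transversal, and equals it by minimality.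

A face $\sigma\in\Sigma\setminus X$ containing $5$ and $6$ has the form $\{a,b,5,6\}$ with $a\in\{1,2\}$, $b\in\{3,4\}$. The sets $\{1,3,5,6\}$ and $\{2,4,5,6\}$ are not in $\Sigma$, so $\sigma$ is $\{2,3,5,6\}$ or $\{1,4,5,6\}$. These are incomparable, so $f\not\sim f'$. By \eqref{eq:K0} the tetrahedra containing $56$ are obtained by adding $12$ or $34$ (from $X$), $2f$ or $3f$, and $1f'$ or $4f'$. These six edges form the stated cycle.
\end{proof}

In this link the two nonadjacent vertices $f,f'$ separate the edge $12$ from the edge $34$. This is what will allow us to split the vertices placed on the edge $56$.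

\section{Splitting a vertex}\label{sec:split}

Let $K$ be a simplicial $3$-sphere and $\lambda$ a vertex whose link $S$ is the union of two subcomplexes $D_l,D_q$, each a $2$-disk, such that $Z=D_l\cap D_q$ is a $4$-cycle, is the boundary of both disks, and is induced in the graph of $K$. To \emph{split $\lambda$ along $Z$}, delete all faces containing $\lambda$, take new vertices $l,q$, and add all faces of
\[
l*D_l,\qquad q*D_q,\qquad \langle lq\rangle*Z .
\]
Call the result $K'$. Its faces on old vertices are the faces of $K$ not containing $\lambda$; the neighbors of $l$ are $q$ and $V(D_l)$, those of $q$ are $l$ and $V(D_q)$; and $\operatorname{lk}_{K'}(lq)=Z$.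

\begin{lemma}\label{lem:split}
The complex $K'$ is a $3$-sphere. If no bad missing face of $K$ has the form $\{\lambda\}\cup\mu$ with $\mu\subseteq V(D_l)$ or $\mu\subseteq V(D_q)$, then every bad missing face of $K'$ is a bad missing face of $K$ not containing $\lambda$.
\end{lemma}

\begin{proof}
We use two standard facts: if two triangulated $3$-balls intersect in a disk $D$ lying in both boundaries, their union is a $3$-ball whose boundary is the union of the boundaries minus the interior of $D$; and a homeomorphism between the boundaries of two balls extends to the balls. The cones $l*D_l$ and $q*D_q$ are $3$-balls with boundaries $D_l\cup(l*Z)$ and $D_q\cup(q*Z)$. The complex $\langle lq\rangle*Z$ is the cone from the midpoint of $lq$ over the $2$-sphere $(l*Z)\cup(q*Z)$, hence a $3$-ball with this boundary. It meets $l*D_l$ in the disk $l*Z$, so their union is a ball with boundary $D_l\cup(q*Z)$. This ball meets $q*D_q$ in the disk $q*Z$, because $(l*D_l)\cap(q*D_q)=Z$. So the three pieces form a ball with boundary $D_l\cup D_q=S$. Like the ball $\lambda*S$ that it replaces, it meets the faces of $K$ avoiding $\lambda$ exactly in $S$; hence $K'$ is homeomorphic to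 $K$.

Let $F$ be a bad missing face of $K'$. If $l,q\notin F$, then $F$ is a bad missing face of $K$ without $\lambda$, by the description of the faces on old vertices. We exclude the other cases.

Suppose $l,q\in F$. Then $F\setminus\{l,q\}$ is a clique in $V(D_l)\cap V(D_q)=V(Z)$. As $Z$ is an induced $4$-cycle, this clique is a face of $Z$, so $F\in\langle lq\rangle*Z\subseteq K'$, a contradiction.

Suppose $l\in F$, $q\notin F$; exchanging the names $l$ and $q$ covers the last case. Put $\mu=F\setminus\{l\}$. Then $\mu\subseteq V(D_l)$, $|\mu|\ge2$ and $\mu\in K$. For $\nu\subsetneq\mu$ the set $\{l\}\cup\nu$ is a face of $K'$ without $q$, so $\nu\in D_l\subseteq S$ and $\{\lambda\}\cup\nu\in K$. If $\mu\notin S$, then $\{\lambda\}\cup\mu$ is a bad missing face of $K$ with $\mu\subseteq V(D_l)$, which is excluded. If $\mu\in D_l$, then $F\in K'$. If $\mu\in D_q$, then $\mu$ is a clique in $V(Z)$, hence a face of $Z\subseteq D_l$, and again $F\in K'$. Each case is a contradiction.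
\end{proof}

Both hypotheses are needed. A chord $uu'$ of $Z$ would make $\{l,q,u,u'\}$ a clique that is not a face, and a bad missing face $\{\lambda\}\cup\mu$ with $\mu\subseteq V(D_l)$ would leave the clique $\{l\}\cup\mu$, which is not a face either.

\section{The construction}\label{sec:construction}

The smallest case already shows all the steps.

\begin{example}\label{ex:small}
Keep the paths $P=12$ and $P'=34$, with colors $x=1$, $y=2$, $x'=3$, $y'=4$, and subdivide $56$ in $K_0$ by a vertex $\lambda$, so that $R=5\lambda6$. The twelve triples $\{a,b,g\}$ with $a\in\{1,2\}$, $b\in\{3,4\}$, $g\in\{5,\lambda,6\}$ are cliques; by Lemmas~\ref{lem:base} and \ref{lem:T}(a) they are exactly the bad missing faces. The link of $\lambda$ is the join of $\partial\{5,6\}$ with the hexagon $1,2,f,3,4,f'$. Split $\lambda$ along the $4$-cycle $5,f,6,f'$, which is induced since $5\not\sim6$ now and $f\not\sim f'$. The vertex $l$ is adjacent to $1,2$ but not to $3,4$, and $q$ to $3,4$ but not to $1,2$. The four triples through $\lambda$ disappear, and by Lemma~\ref{lem:split} no new ones arise. Now subdivide the edges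
\[
24,\quad 15,\quad 16,\quad 35,\quad 36,\quad lq .
\]
The four triples $\{1,b,g\}$ lose the edge $1g$, the two triples $\{2,3,g\}$ lose $3g$, and the two triples $\{2,4,g\}$ lose $24$; by Lemma~\ref{lem:T}(b) the result is flag. No face contains two of the six edges: $24$ with any of $15,16,35,36$, and $15$ with $35$, and $16$ with $36$, contain a transversal; the other pairs among $15,16,35,36$ contain the nonedge $56$; and faces containing $lq$ avoid $1,2,3,4$. So the six new vertices are independent in a flag $3$-sphere on $6+12+2+6=26$ vertices.
\end{example}

\begin{proposition}\label{prop:main}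
For all $s,r\ge1$ there is a flag simplicial $3$-sphere with an independent set $I$ of size $s^2+2s(r+1)+r$ and exactly $4s+3r+13$ vertices outside $I$.
\end{proposition}

\begin{proof}
\emph{Step 1: lengthening.} In $K_0$ lengthen $12$, then $34$, then $56$ into the paths
\[
P=x_1y_1x_2y_2\cdots x_sy_s,\qquad P'=x'_1y'_1\cdots x'_sy'_s,\qquad R=w_0\lambda_1w_1\lambda_2\cdots\lambda_rw_r,
\]
where $x_1=1$, $y_s=2$, $x_1'=3$, $y_s'=4$, $w_0=5$, $w_r=6$. Call the resulting $3$-sphere $K_1$, let $\mathcal P,\mathcal P',\mathcal R$ be the vertex sets of the paths, and let $\mathcal W=\{w_0,\dots,w_r\}$. We record four facts.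
\begin{itemize}
\item[(i)] \emph{$K_1$ has property $T(\mathcal P,\mathcal P',\mathcal R)$.} Apply Lemma~\ref{lem:T}(a) to each subdivision, starting from Lemma~\ref{lem:base}.
\item[(ii)] \emph{The three paths are induced, and $f\not\sim f'$.} Each path is induced when it is created (Lemma~\ref{lem:long}); later subdivisions delete only edges on another path and create no edge between old vertices.
\item[(iii)] \emph{With $\Lambda$ the cycle $x_1,y_1,\dots,x_s,y_s,f,x'_1,y'_1,\dots,x'_s,y'_s,f'$, we have $R*\Lambda\subseteq K_1$ and $\operatorname{lk}(\lambda_i)=\partial\{w_{i-1},w_i\}*\Lambda$.} By the last part of Lemma~\ref{lem:long}, the first two lengthenings turn the link $1,2,f,3,4,f'$ of $56$ into $\Lambda$. Apply Lemma~\ref{lem:long} to the third.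
\item[(iv)] \emph{$P*P'\subseteq K_1$.} The link of $34$ in $K_0$ contains the edge $12$, so it contains $P$ after the first lengthening. The second lengthening produces $P'*P$, and the third deletes no face on $\mathcal P\cup\mathcal P'$.
\end{itemize}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05,every node/.style={circle,fill=white,inner sep=1pt,font=\small}]
\foreach \p in {1,2,3,4,6,7,8,9} \draw[gray] (5,1.8)--(\p,0)--(5,-1.8);
\draw (0,0)--(10,0);
\foreach \p in {0,5,10} \draw[very thick] (5,1.8)--(\p,0)--(5,-1.8);
\foreach \p/\n in {0/f',1/x_1,2/y_1,3/x_2,4/y_2,5/f,6/x'_1,7/y'_1,8/x'_2,9/y'_2,10/f'} \node at (\p,0) {$\n$};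
\node at (5,2.1) {$w_{i-1}$};
\node at (5,-2.1) {$w_i$};
\node at (1.5,1.4) {$D_l$};
\node at (8.5,1.4) {$D_q$};
\end{tikzpicture}
\caption{The link of $\lambda_i$ for $s=2$, a $2$-sphere cut open along the path $w_{i-1}f'w_i$: the two copies of $f'$, and of the edges $f'w_{i-1}$, $f'w_i$, are identified. The thick edges form the $4$-cycle $Z_i$. It separates the disk $D_l$, which contains the path $P=x_1y_1x_2y_2$, from the disk $D_q$, which contains $P'=x_1'y_1'x_2'y_2'$.}
\label{fig:link}
\end{figure}

\emph{Step 2: splitting.} For $i=1,\dots,r$ in turn, split $\lambda_i$ into $l_i,q_i$ along the cycle $Z_i=(w_{i-1},f,w_i,f')$, with the disks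
\[
D_l=\partial\{w_{i-1},w_i\}*(f'x_1y_1\cdots y_sf),\qquad D_q=\partial\{w_{i-1},w_i\}*(fx'_1y'_1\cdots y'_sf');
\]
see Figure~\ref{fig:link}. We check by induction that Lemma~\ref{lem:split} applies each time and that after $i$ splittings the complex has property $T(\mathcal P,\mathcal P',\mathcal R\setminus\{\lambda_1,\dots,\lambda_i\})$. Splitting $\lambda_k$ deletes only faces containing $\lambda_k$ and adds only faces on $\{l_k,q_k\}\cup V(\operatorname{lk}(\lambda_k))$. Since $\lambda_i\not\sim\lambda_k$ by (ii), earlier splittings do not change the faces containing $\lambda_i$, and its link is still as in (iii). They create no edge between old vertices, so $w_{i-1}\not\sim w_i$ and $f\not\sim f'$ by (ii), and $Z_i$ is induced. By induction a bad missing face containing $\lambda_i$ is $\{a,b,\lambda_i\}$ with $a\in\mathcal P$, $b\in\mathcal P'$, and $b\notin V(D_l)$, $a\notin V(D_q)$. So by Lemma~\ref{lem:split} every bad missing face after the splitting is a transversal avoiding $\lambda_1,\dots,\lambda_i$. No such transversal is a face, since faces on vertices of $K_1$ are faces of $K_1$.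

We obtain a $3$-sphere $K_2$ with property $T(\mathcal P,\mathcal P',\mathcal W)$. Its faces on vertices of $K_1$ are the faces of $K_1$ that avoid all $\lambda_i$. The link of $l_iq_i$ in $K_2$ is $Z_i$, because the link of $\lambda_k$ contains neither $l_i$ nor $q_i$, so later splittings do not change the faces containing $l_iq_i$.

\emph{Step 3: the edges to be subdivided.} Let $\mathcal E$ consist of all pairs
\[
y_iy'_j,\qquad x_iw_k,\qquad x'_iw_k,\qquad l_mq_m\qquad(1\le i,j\le s,\ \ 0\le k\le r,\ \ 1\le m\le r),
\]
so $|\mathcal E|=s^2+2s(r+1)+r$. The pairs of the first three types are edges of $K_1$ by (iii) and (iv), and hence of $K_2$. We claim that no face of $K_2$ contains two edges of $\mathcal E$. A face containing $l_mq_m$ has its vertices in $\{l_m,q_m,w_{m-1},w_m,f,f'\}$, while every other edge of $\mathcal E$ has an end in $\mathcal P\cup\mathcal P'$ or is $l_kq_k$ with $k\ne m$. Two edges of different types among the first three together meet all of $\mathcal P,\mathcal P',\mathcal W$, so their union contains a transversal and is not a face. Two distinct edges of the same type among the first three together contain two $x$'s, two $y$'s, two $x'$'s, two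 $y'$'s or two $w$'s; these lie at even distance on an induced path of $K_1$ and are nonadjacent.

Subdivide all edges of $\mathcal E$ and call the resulting $3$-sphere $\Delta$. By Lemma~\ref{lem:scatter} the set $I$ of the $|\mathcal E|$ new vertices is independent. The other vertices are $\mathcal P\cup\mathcal P'$ ($4s$ vertices), $\mathcal W$ ($r+1$), the $l_i,q_i$ ($2r$) and the $12$ barycenters, in total $4s+3r+13$.

\emph{Step 4: $\Delta$ is flag.} Each edge of $\mathcal E$ has its ends in two of the sets $\mathcal P,\mathcal P',\mathcal W$ or is disjoint from all three. By Lemma~\ref{lem:T}(b), applied to each subdivision, a bad missing face of $\Delta$ is a bad missing face of $K_2$, hence a transversal $\{a,b,w\}$, that contains no edge of $\mathcal E$. But $aw\in\mathcal E$ if $a=x_i$, $bw\in\mathcal E$ if $b=x'_j$, and otherwise $a=y_i$, $b=y'_j$ and $ab\in\mathcal E$. So $\Delta$ has no bad missing face.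
\end{proof}

Take $s=3t$ and $r=t$. Then $|I|=15t^2+7t$, there are $15t+13$ other vertices, and therefore
\begin{equation}\label{eq:nt}
\delta_4(n_t)\le15t+13\qquad\text{for } n_t=15t^2+22t+13,\quad t\ge1 .
\end{equation}
To raise the dimension, join a flag $(d-1)$-sphere $\Delta$ with two new nonadjacent points. The result is a $d$-sphere. It is flag, since a clique consists of at most one new point and a clique of $\Delta$, and independent sets of $\Delta$ stay independent. Hence
\begin{equation}\label{eq:susp}
\delta_{d+1}(n+2)\le\delta_d(n)+2 .
\end{equation}
These two inequalities already disprove \eqref{eq:conj}: since $(15t+13)/\sqrt{n_t}\to\sqrt{15}$ and $\delta_5(n_t+2)\le 15t+15$, we have $\liminf\delta_d(n)/\sqrt n\le\sqrt{15}<4$ for $d=4$ and $d=5$.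

\begin{remark}
Within this family the choice $s=3r$ is asymptotically best. Let $m=4s+3r+13$ and let $n=s^2+2sr+6s+4r+13$ be the number of vertices. By \eqref{eq:opt}, $m^2\ge15(s^2+2sr)\ge15(n-2m)$, so $(m+15)^2\ge15n$ for all $s,r$. The $r$ vertices subdividing the edges $l_mq_m$ do not affect the constant.
\end{remark}

\section{All $n$ and all $d\ge4$}\label{sec:alln}

Consecutive values $n_t$ differ by about $30t$. Filling such a gap with vertices outside the independent set would cost as much as the main term $15t$. One application of the two-path operation fills most of the gap at a cost of order $\sqrt t$.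

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $n\ge n_1=50$, let $t$ be maximal with $n_t\le n$, and put $g=n-n_t$. Then $g<n_{t+1}-n_t=30t+37$. Start from the sphere of \eqref{eq:nt}, with $15t+13$ vertices outside its independent set. Subdividing one edge keeps the sphere flag (Lemma~\ref{lem:sub}) and the set independent, and adds one vertex outside the set.

If $g\le6$, subdivide an edge $g$ times; this gives $\delta_4(n)\le15t+19$. If $g\ge7$, let $h\ge1$ be maximal with $h^2+4h+2\le g$. Proposition~\ref{prop:two} adds $h^2+4h+2$ vertices, of which $4h+2$ lie outside the enlarged independent set. By maximality of $h$ the number of vertices still needed is less than $(h+1)^2+4(h+1)-h^2-4h=2h+5$; add them by single subdivisions. This gives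
\[
\delta_4(n)\le15t+13+(4h+2)+(2h+4)=15t+6h+19,\qquad h^2\le g\le30t+36 .
\]
In both cases $\delta_4(n)\le15t+6\sqrt{30t+36}+19$. From $15t^2\le n_t\le n$ we get $15t\le\sqrt{15}\,\sqrt n$ and $\sqrt t=O(n^{1/4})$, which proves the theorem for $d=4$. For fixed $d>4$, applying \eqref{eq:susp} $d-4$ times gives
\[
\delta_d(n)\le\delta_4\bigl(n-2(d-4)\bigr)+2(d-4)\le\sqrt{15}\,\sqrt n+O(n^{1/4}).\qedhere
\]
\end{proof}

\begin{thebibliography}{1}

\bibitem{DFLWZ}
Jes\'us A. De Loera, Ethan X. Fang, Junwei Lu, Tingzhou Wei, Hailun Zheng,
\emph{Sharp Bounds on the Independence Number of Simplicial Spheres},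
arXiv:2608.05568 (2026).

\end{thebibliography}
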